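# Hyperbolic knots on which the crosscap number and the outer Jones coefficients are independent

## Three statements about crosscap number and Jones coefficients

For a link $L\subset S^3$ write its Jones polynomial from the top power to the bottom power that actually occur,
$$V(L)=\alpha_L t^{h}+\beta_L t^{h-1}+\dots+\beta'_L t^{l+1}+\alpha'_L t^{l},\qquad \alpha_L\ne0,\ \alpha'_L\neq 0,$$
and set $T_L=|\beta_L|+|\beta'_L|$. For a connected non-orientable surface $S\subset S^3$ with boundary $L$ put $C(S)=2-\chi(S)-k_L$, where $k_L$ is the number of components of $L$. The crosscap number $C(L)$ is the minimum of $C(S)$ over all such $S$. Finally $P(p_1,\dots,p_N)$ denotes the pretzel link with columns of $p_1,\dots,p_N$ crossings, the sign of $p_i$ giving the handedness of the twisting.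

**Theorem A.** For $n\ge 2$ let $K_n=P(-2,3,\underbrace{5,\dots,5}_{n})$. Then $K_n$ is a hyperbolic knot, $T_{K_n}=1$, and $n-1\le C(K_n)\le n+1$.

**Theorem B.** For every $k\ge1$ there is a hyperbolic knot $K$ with $C(K)=2$ and $T_K\ge k+1$. (Every hyperbolic knot has $C\ge2$, so the value $2$ is the smallest possible.)

**Corollary C.** There is no function $f:\mathbb R\to\mathbb R$ such that $C(K)\le f(T_K)$ for all hyperbolic knots $K$, and no function $g:\mathbb R\to\mathbb R$ such that $T_K\le g(C(K))$ for all hyperbolic knots $K$.

The corollary is immediate. If $f$ existed, Theorem A would give $n-1\le f(1)$ for all $n\geq 2$. If $g$ existed, Theorem B would give $k+1\le g(2)$ for all $k\geq 1$.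

These statements answer a question from Rob McConkey, "Linear Bounds of the Crosscap Number of Knots", arXiv:2308.09159 (2023): are there constants $a>0$, $b>0$, $c,d\in\mathbb R$ such that every hyperbolic knot satisfies
$$aT_K-c\le C(K)\le bT_K+d\,? \tag{1}$$
The answer is no. By Theorem A the right-hand inequality would give $n-1\le b+d$ for all $n\ge 2$. Independently, by Theorem B the left-hand one would give $a(k+1)-c\le 2$ for all $k$.

There are reasons to ask. Kalfagianni and Lee showed that for alternating links $C$ has two-sided bounds linear in $T$, and McConkey's paper proves such bounds for Conway sums of non-splittable, twist-reduced, strongly alternating tangles, for instance $\lceil T_L/6\rceil-k_L\le C(L)\le 2T_L+k_L+8$; all links covered there are hyperbolic. The same source notes that neither bound holds for all knots: the negative Whitehead doubles, formed with the blackboard framing, of connected sums of $m$ trefoils have $C\le3$ and $T\ge m$. Those knots are not hyperbolic, and (1) asks whether hyperbolicity excludes such behavior.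

A mirror image changes neither $C$ nor $T$, since $V$ of the mirror image is $V(t^{-1})$. So we need not worry about chirality conventions.

## Crosscap numbers: first examples, and the value 1

For a knot, $C(S)=1-\chi(S)=b_1(S)$, so $C(K)$ is the least first Betti number of a connected non-orientable surface bounded by $K$. In particular $C(K)\ge1$.

**Example 1.** The trefoil bounds a Möbius band with three half twists, so $C=1$. For one of the two chiralities $V=t+t^3-t^4$. At the top, $\alpha=-1,\ \beta=1$; at the bottom, $\alpha'=1,\ \beta'=0$. So $T=1$.

**Example 2.** The figure-eight knot $4_1$ is $P(2,1,1)$, a reduced alternating diagram with four crossings. Two disks joined by three bands with $2,1,1$ half twists have $\chi=-1$. The loop through the first two bands has three half twists, so this surface is non-orientable and $C\le 2$. Since $4_1$ is classically hyperbolic, $C=2$ by Lemma 2 below. Here $V=t^2-t+1-t^{-1}+t^{-2}$, so $T=2$.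

Recall three definitions. The exterior $E(K)$ is the complement of an open tubular neighborhood of $K$. A torus in $E(K)$ is *essential* if it is incompressible and not parallel to $\partial E(K)$. If $K$ lies in a solid torus $V$, its *winding number* $w$ is defined up to sign by $[K]=w\,[\text{core}]$ in $H_1(V)$. We shall use the following standard theorem.

**Fact 1 (Thurston).** A knot in $S^3$ is hyperbolic if and only if it is non-trivial, is not a torus knot, and its exterior contains no essential torus.

**Lemma 1.** Let $V\subset S^3$ be a solid torus whose core is a non-trivial knot, and let $K\subset \mathrm{int}\,V$ have winding number $w$ with $|w|\ge 2$. Then $\partial V$ is essential in $E(K)$, so $K$ is not hyperbolic.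

*Proof.* Outside $V$ the torus is incompressible because the core is knotted. A compressing disk in $V\setminus K$ would be a meridian disk of $V$ missing $K$, forcing $w=0$. If $\partial V$ were parallel to $\partial E(K)$, then $V\setminus \mathrm{int}\,N(K)\cong T^2\times I$, so $K$ would generate $H_1(V)$ and $|w|=1$. $\square$

**Lemma 2.** If $C(K)=1$ then $K$ is not hyperbolic. Hence every hyperbolic knot has $C\ge2$.

*Proof.* A non-orientable surface with connected boundary and $b_1=1$ is a Möbius band. A regular neighborhood $V$ of it is a solid torus around its core $c$, and $K$ is a curve on $\partial V$ which winds twice around $V$. If $c$ is unknotted, $K$ is a torus knot $T(2,q)$ with $q$ odd, possibly the unknot. If $c$ is knotted, push $K$ into $\mathrm{int}\, V$ and apply Lemma 1 with $|w|=2$. $\square$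

## The Kauffman bracket of a pretzel diagram

**Step A1. The purpose of this step is a closed formula for $V$ of a pretzel link.** Use the Kauffman bracket normalized by $\langle\text{unknot}\rangle=1$, with $\delta=-A^2-A^{-2}$, and put $x=A^4$. Then $V=(-A^3)^{-w(D)}\langle D\rangle$ with $w(D)$ the writhe and $x=t^{-1}$.

In a vertical column let $\parallel$ be the pair of vertical strands, and $\asymp$ the tangle joining the two top ends to each other and the two bottom ends to each other. One crossing of a positive column is $A\parallel+A^{-1}\asymp$. Under vertical stacking $\parallel$ is the unit and $\asymp\cdot\asymp=\delta\asymp$. A column of $p$ crossings is the $p$-th power, of the form $a\parallel+b\asymp$. The coefficient of $\parallel$ is $a=A^p$. Substituting $\delta$ for $\asymp$ is multiplicative, so $a+b\delta=(A+A^{-1}\delta)^p=(-A^{-3})^p$, because $A+A^{-1}\delta=-A^{-3}$. Thus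
$$a=A^p,\qquad b=\frac{(-A^{-3})^p-A^p}{\delta}.$$
For a negative column, replace $A$ by $A^{-1}$.

Now close up $N$ columns. If all are $\parallel$ there are $N$ circles, one between each pair of cyclically adjacent columns. Changing a $\parallel$ to $\asymp$ merges two circles as long as another $\parallel$ remains. So a state with $j\ge1$ columns $\parallel$ has $j$ circles. The state with $j=0$ has two circles, a top one and a bottom one. A state with $r$ circles is weighted by $\delta^{r-1}$, so
$$\delta\langle D\rangle=\prod_i(b_i+\delta a_i)+(\delta^2-1)\prod_i b_i,\qquad \delta^2-1=x+1+x^{-1}. \tag{2}$$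
For a positive column of $p$ crossings,
$$\delta b=(-1)^pA^{-3p}\bigl(1-(-1)^px^p\bigr),\qquad \delta(b+\delta a)=(-1)^pA^{-3p}\bigl(1+(-1)^px^p(x+1+x^{-1})\bigr). \tag{3}$$
The first is the formula for $b$; the second adds $\delta^2A^p$, and $-A^p+\delta^2A^p=A^p(x+1+x^{-1})$. For the column $-2$, put $A^{-1}$ for $A$ and $p=2$:
$$\delta b=A^6(1-x^{-2})=A^{-2}(x^2-1),\qquad \delta(b+\delta a)=A^6\bigl(1+x^{-2}(x+1+x^{-1})\bigr)=A^{-2}(x^2+x+1+x^{-1}).$$
Multiply (2) by $\delta^N$ and use $\delta=-A^{-2}(1+x)$. Writing $\doteq$ for equality up to sign and a power of $t$, each $V$ becomes a polynomial in $x$ divided by $(1+x)^{N+1}$. Since $T$ is insensitive to sign, to powers of $t$ and to $t\leftrightarrow t^{-1}$, that is all we need.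

**Step A2. We specialize to columns $-2,3,q,\dots,q$ with $n$ columns of odd length $q\ge 3$.** Formula (3) for $p=3$ gives, up to the common factor $-A^{-9}$, the entries $1+x^3$ and $1-x^2-x^3-x^4$; for $p=q$ it gives, up to the factor $-A^{-3q}$, the entries $1+x^q$ and $1-x^{q-1}-x^q-x^{q+1}$. Multiplying once by $x$ to clear $x^{-1}$,
$$V\doteq\frac{R_{n,q}}{(1+x)^{n+3}},\qquad R_{n,q}=P\,(1+x^q)^n+Q\,(1-x^{q-1}-x^q-x^{q+1})^n, \tag{4}$$
$$P=(x^2+x+1)(x^2-1)(1+x^3)=(x^4+x^3-x-1)(1+x^3)=x^7+x^6-x-1,$$
$$Q=(x^3+x^2+x+1)(1-x^2-x^3-x^4)=1+x-x^3-3x^4-3x^5-2x^6-x^7.$$
Adding,
$$P+Q=-x^3-3x^4-3x^5-x^6=-x^3(1+x)^3. \tag{5}$$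

**Small cases.** For $n=0$, (4) and (5) give $V\doteq1$, as they should, since $P(-2,3)$ is the unknot. For $n=1$, $q=5$, expanding gives
$$R_{1,5}=-x^3-4x^4-6x^5-4x^6+4x^8+7x^9+8x^{10}+7x^{11}+4x^{12}+x^{13}=(1+x)^4\,(-x^3+x^7+x^9).$$
To check the factorization, note that $-x^3(1+x)^4$ accounts for all terms below $x^7$ and contributes $-x^7$, and what is left is $x^7(1+4x+7x^2+8x^3+7x^4+4x^5+x^6)=x^7(1+x)^4(1+x^2)$. So $V\doteq t^4+t^6-t^{10}$ for $P(-2,3,5)$, which is the Jones polynomial of the torus knot $T(3,5)$, and $T=0$.

## Which pretzel families keep $T$ bounded

We want many columns, to force $C$ up, while $T$ stays small. The denominator in (4) is the obstacle. Dividing by $(1+x)^{n+3}=1+(n+3)x+\cdots$ subtracts $n+3$ from the ratio of the second coefficient to the first, so the numerator must supply a compensating term of size $n$.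

The obvious first family has all columns equal to $5$. For $N$ such columns ($N$ odd makes a knot), the derivation of (4) gives
$$V\doteq\frac{x(1-x^4-x^5-x^6)^N+(x^2+x+1)(1+x^5)^N}{(1+x)^{N+1}}=\frac{1+2x+O(x^2)}{(1+x)^{N+1}}=1+(1-N)x+O(x^2).$$
The numerator supplies only $2$, and $T\ge N-1$.

Now insert the columns $-2,3$. By (5) the two summands of (4) cancel through degree $2$, so if $q$ is large enough the lowest term sits at $x^3$. But the position where $n$ enters the numerator depends on $q$.

If $q\ge7$ is odd, $n$ enters at $x^{6}$ or later, so $R_{n,q}=-x^3-3x^4+O(x^5)$. Dividing gives $-x^3(1-nx+O(x^2))$, so $T\ge n$. The compensation comes too late.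

If $q=3$, $n$ enters too early. We have $R_{n,3}=P+Q-n(x^2+x^3)Q+nx^3P+O(x^4)=-nx^2-(3n+1)x^3+O(x^4)$. After division, the second coefficient is $-(3n+1)+n(n+3)=n^2-1$, so $T\ge n^2-1$.

For $q=5$ the term $-nx^{q-1}$ lands at $x^4$, exactly one step above the surviving lowest term $-x^3$.

**Step A3. We prove $T_{K_n}=1$ for $n\ge 2$.** Write $R_n=R_{n,5}=P(1+x^5)^n+Q(1-x^4-x^5-x^6)^n$.

*Low end in $x$.* Since $P=-1+O(x)$ and $Q=1+O(x)$, formula (5) gives
$$R_n=P+Q-nx^4Q+O(x^5)=-x^3-(n+3)x^4+O(x^5).$$
Dividing by $(1+x)^{n+3}$ gives $-x^3\bigl(1+0\cdot x+O(x^2)\bigr)$. The second coefficient at this end is $0$.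

*High end in $x$.* Expand in powers of $x^{-1}$. The first summand of $R_n$ has degree $7+5n\le(7+6n)-2$; this is where $n\ge2$ is used, and for $n=1$ the two summands do interfere. The second summand is
$$-x^7(1+2x^{-1}+\cdots)\cdot(-x^6)^n(1+x^{-1}+\cdots)^n=(-1)^{n+1}x^{7+6n}\bigl(1+(n+2)x^{-1}+O(x^{-2})\bigr).$$
Dividing by $(1+x)^{n+3}=x^{n+3}\bigl(1+(n+3)x^{-1}+\cdots\bigr)$, the leading coefficient is $\pm1$ and the ratio of second to first coefficient is $(n+2)-(n+3)=-1$.

So $T_{K_n}=0+1=1$ for all $n\ge2$.

## The crosscap number of $K_n$ from the double branched cover

$K_n$ is a knot because exactly one column has an even number of crossings.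

**Step A4. The upper bound: an explicit surface.** Let $\Pi_n$ be the pretzel surface, two disks joined by $n+2$ bands with $-2,3,5,\dots,5$ half twists. Its boundary is $K_n$ and $\chi(\Pi_n)=2-(n+2)=-n$. The loop through the first two bands has $-2+3=1$ half twist, an odd number, so $\Pi_n$ is non-orientable. Hence $C(K_n)\le 2+n-1=n+1$.

**Step A5. The lower bound: count generators of $H_1$ of the double branched cover.** Let $S$ be a connected spanning surface of a knot $K$. For $v,w\in H_1(S)$ the *Gordon–Litherland form* is $\mathrm{lk}(v,\tau w)$, where $\tau w$ is the push-off of $w$ to both sides of $S$ at once.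

**Fact 2 (Gordon–Litherland, Invent. Math. 47 (1978)).** A matrix of this form is a presentation matrix, of size $b_1(S)$, of $H_1(\Sigma;\mathbb Z)$, where $\Sigma$ is the double cover of $S^3$ branched along $K$.

For example, for an unknotted Möbius band with $p$ half twists the matrix is $(\pm p)$, and $H_1(\Sigma)=\mathbb Z/p$ for the knot $T(2,p)$.

Since $b_1(S)=C(S)$ for non-orientable $S$ bounded by a knot, $C(K)$ is at least the number of generators of $H_1(\Sigma)$, so
$$C(K)\ge\dim H_1(\Sigma;\mathbb F_5). \tag{6}$$
The right side is the cokernel dimension modulo $5$, that is, the nullity modulo $5$, of the form of *any* connected spanning surface. We use $\Pi_n$.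

Orient every band of $\Pi_n$ from the upper disk to the lower one. Then $H_1(\Pi_n)=\{v\in\mathbb Z^{n+2}:\sum v_i=0\}$, with $v_i$ the algebraic number of passages through band $i$. Up to one common sign the form is $\sum p_iv_iw_i$ with $(p_i)=(-2,3,5,\dots,5)$. To see this, count crossings between $v$ and $\tau w$. In the flat disks, each crossing of $v$ with $w$ produces one crossing under the upper push-off and one over the lower push-off, with opposite signs. In a band, when $v$ and $w$ run parallel, each half twist makes each of the two push-offs cross the core once, with a sign fixed by the handedness. Half of the signed count is $\pm1$ per half twist.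

Modulo $5$ we have $(p_i)\equiv(3,3,0,\dots,0)$, so the form is $3(v_1w_1+v_2w_2)$ on the hyperplane $\sum v_i=0$ of $\mathbb F_5^{n+2}$. A vector $v$ is in the radical if and only if the functional $(3v_1,3v_2,0,\dots,0)$ vanishes on that hyperplane, that is, is a multiple of $(1,\dots,1)$. It has a zero entry, so this happens only for $v_1=v_2=0$. The radical is $\{v_1=v_2=0,\ \sum v_i=0\}$, of dimension $n-1$. By (6),
$$C(K_n)\ge\dim H_1(\Sigma;\mathbb F_5)=n-1.$$

## The Seifert fibration of the double branched cover, and hyperbolicity of $K_n$

Hyperbolicity of $K_n$ is a special case of the classification of non-hyperbolic Montesinos links by Bonahon–Siebenmann and Oertel (see Oertel, Pacific J. Math. 111 (1984)). Here is a direct proof that uses the double branched cover $\pi:\Sigma\to S^3$ of $K=K_n$ and its covering involution $\tau$.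

Recall that in a Seifert fibered space a surface is *vertical* if it is a union of fibers and *horizontal* if it is transverse to all fibers. For instance, in $F\times S^1$ with $F$ a surface, $c\times S^1$ is vertical for a simple closed curve $c$, and $F\times\{\mathrm{pt}\}$ is horizontal.

**Fact 3 (Montesinos).** $\Sigma$ is Seifert fibered over $S^2$ with exceptional fibers of orders $2,3,5,\dots,5$, one for each column. The involution $\tau$ preserves the fibration and reverses the direction of the fibers.

The reversal is visible on the solid torus covering a column: on the homology of its boundary torus $\tau$ acts as $-1$.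

**Fact 4 (Waldhausen; Jaco; Hatcher's *Notes on basic 3-manifold topology*).** As $\Sigma$ has $n+2\ge4$ exceptional fibers: (a) $\Sigma$ is irreducible and its Seifert fibration is unique up to isotopy; (b) the regular fiber $h$ is central of infinite order in $\pi_1(\Sigma)$; (c) every incompressible torus in $\Sigma$ is isotopic to a vertical one.

In (c), the general theorem allows horizontal tori as well. A horizontal surface is a finite cover of the base orbifold, so a torus would force orbifold Euler characteristic $0$. Here it is $2-\frac12-\frac23-\frac45n=\frac56-\frac{4n}5<0$.

**Step A6. $K$ is non-trivial and prime.** $H_1(\Sigma;\mathbb F_5)$ has dimension $n-1\ge1$, so $\Sigma\ne S^3$ and $K$ is non-trivial. If $K=K'\#K''$ then $\Sigma=\Sigma'\#\Sigma''$. By irreducibility one factor is $S^3$, and by Waldhausen (Topology 8 (1969)) the corresponding summand is trivial.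

**Step A7. $K$ is not a torus knot.** The double branched cover of $T(a,b)$ is the Brieskorn manifold $\{z_1^2+z_2^a+z_3^b=0\}\cap S^5$, with the $S^1$-action of weights $(\ell/2,\ell/a,\ell/b)$, $\ell=\mathrm{lcm}(2,a,b)$. Points with all coordinates non-zero have trivial stabilizer, since the three weights have no common factor. The orbits with $z_1=0$, $z_2=0$, $z_3=0$ number $1$, $\gcd(2,b)$, $\gcd(2,a)$. If $a,b$ are both odd that is three orbits. If, say, $a=2c$, then $\ell=2cb$, the weights are $(cb,b,2c)$, and the orbit $z_1=0$ has stabilizer of order $\gcd(b,2c)=1$; three orbits remain. So this Seifert fibration has at most three exceptional fibers, while by uniqueness every Seifert fibration of $\Sigma$ has $n+2\ge4$.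

**Step A8. Suppose there is an essential torus $\Theta\subset E(K)$; we show that $\pi^{-1}(\Theta)$ is incompressible in $\Sigma$.** Let $U$ be the side of $\Theta$ in $S^3$ not containing $K$. It is not a solid torus, since $\Theta$ would compress in it. A torus in $S^3$ bounds a solid torus on at least one side, so the other side $V\supset K$ is a solid torus and $U$ is the exterior of a non-trivial knot, the core of $V$. Put $\tilde U=\pi^{-1}(U)$ and $\tilde V=\pi^{-1}(V)$.

The map $\tilde U\to U$ is an unbranched cover and $\pi_1(\Theta)\to\pi_1(U)$ is injective, so $\pi^{-1}(\Theta)$ is incompressible on the $\tilde U$ side. Suppose it compresses in $\tilde V$. By the equivariant loop theorem (Meeks–Yau, Comment. Math. Helv. 56 (1981); Kim–Tollefson 1980) there is a compressing disk $\tilde D\subset\tilde V$, transverse to $\mathrm{Fix}(\tau)$, with $\tau\tilde D\cap\tilde D=\emptyset$ or $\tau\tilde D=\tilde D$.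

If $\tau\tilde D\cap\tilde D=\emptyset$, then $\pi$ embeds $\tilde D$ as a disk in $V\setminus K$. Its boundary is essential in $\Theta$, because $\pi^{-1}(\Theta)\to\Theta$ is a covering and $\partial\tilde D$ is essential upstairs. This contradicts the incompressibility of $\Theta$.

If $\tau\tilde D=\tilde D$, then $\tau|_{\tilde D}$ is an involution with isolated fixed points, say $f$ of them, all interior. The quotient is a compact connected surface $D$ with non-empty boundary, and counting Euler characteristics, $1-f=2(\chi(D)-f)$. So $\chi(D)=(1+f)/2\le1$, which forces $f=1$ and $D$ a disk. Thus $D=\pi(\tilde D)$ is a disk in $V$ meeting $K$ transversally in one point. If $\partial D$ bounded a disk in $\Theta$, that disk and $D$ would form a sphere in $S^3$ meeting $K$ exactly once, which is impossible. So $D$ is a meridian disk of $V$, and $K$ is the connected sum of the core of $V$, a non-trivial knot, with the knot type of the arc $K\cap(V\text{ cut along }D)$. By primeness the arc is unknotted in the ball $V$ cut along $D$. Then $V\setminus\mathrm{int}\,N(K)\cong T^2\times I$, and $\Theta$ is parallel to $\partial E(K)$, a contradiction.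

Let $w$ be the winding number of $K$ in $V$. The cover $\tilde U\to U$ is classified by $\mathrm{lk}(\cdot,K)$ mod $2$. The group $H_1(U)=\mathbb Z$ is generated by the meridian of $V$, which has linking number $\pm w$ with $K$. This gives two cases.

**Step A9. The case $w$ odd contradicts the reversal of fibers.** The meridian of $V$ lies on $\Theta$, so the cover is non-trivial over $\Theta$, and $\tilde\Theta=\pi^{-1}(\Theta)$ is one torus. The restriction $\tau|_{\tilde\Theta}$ is the deck transformation of a double cover of tori, that is, a translation, so it moves each curve on $\tilde\Theta$ to a freely homotopic one. By Step A8 and Fact 4(c), $\tilde\Theta$ is isotopic to a vertical torus, so some curve $\varphi\subset\tilde\Theta$ is freely homotopic in $\Sigma$ to $h$. Then $\tau\varphi$ is freely homotopic to $\varphi$, hence to $h$. But $\tau\varphi$ is also freely homotopic to $\tau h$, which is $h^{-1}$ by Fact 3. So $h$ is conjugate to $h^{-1}$. As $h$ is central, $h^2=1$, against Fact 4(b).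

**Step A10. The case $w$ even contradicts the list of orders $2,3,5,\dots,5$.** Now $\tilde U=U_1\sqcup U_2$ with $U_i\cong U$, and both tori $\Theta_i=\partial U_i$ are incompressible in $\Sigma$. Isotope so that $\Theta_1$ is vertical. It lies over a circle in the base $S^2$, so $U_1$ and $Z=\Sigma\setminus\mathrm{int}\,U_1$ are Seifert fibered over disks. The torus $\Theta_2$ is incompressible in $Z$. It is boundary-parallel in $Z$ or essential in $Z$. In the first case it is isotopic to a vertical torus near $\partial Z$. In the second it is isotopic to a vertical or a horizontal torus, and a horizontal surface meets every fiber, including those in $\partial Z$, so it is not closed. Hence $\Theta_2$ may be made vertical by an isotopy in $Z$. It then lies over a circle in the base disk of $Z$, and $U_2$, the side away from $\partial Z$, is fibered over the disk bounded by that circle.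

So $U_1$ and $U_2$ are Seifert fibered over disks with disjoint sets of exceptional fibers. Each contains at least two, since otherwise it would be a solid torus, whose boundary is compressible. Let $a_1,\dots,a_r$ be the orders in $U_1$. Dividing $\pi_1(U_1)$ by the fiber gives the free product of the groups $\mathbb Z/a_i$, so $H_1(U_1)=\mathbb Z$ modulo the fiber class is $\bigoplus\mathbb Z/a_i$. This is cyclic, so the $a_i$ are pairwise coprime. They are therefore distinct elements of $\{2,3,5\}$, at least two of them, and so $2$ or $3$ is among them.

It remains to see that $U_2$ has the same orders. The fiber generates a central subgroup of $\pi_1(U_1)$. The quotient, a free product of at least two non-trivial groups, has trivial center. So the fiber subgroup is exactly the center, and $\pi_1(U_1)/\text{center}$ is the free product of the $\mathbb Z/a_i$. Its maximal finite subgroups up to conjugacy are the factors, so the group $\pi_1(U_1)$ determines the $a_i$. As $U_1\cong U\cong U_2$, the orders agree. Then $2$ or $3$ occurs twice among the exceptional fibers of $\Sigma$, a contradiction.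

Hence $E(K_n)$ has no essential torus, and by Steps A6 and A7 and Fact 1, $K_n$ is hyperbolic. With Steps A3–A5 this proves Theorem A. $\blacksquare$

## Band sums along the boundary of a knotted annulus

For Theorem B we need a surface with $b_1=2$ whose boundary has a complicated Jones polynomial. Fix $k\ge1$, let $J=\#^k4_1$, and let $M=S^3\setminus\mathrm{int}\,N(J)$. Let $A\subset N(J)$ be a properly embedded annulus with core $J$ and framing $0$, with $N(J)\cong A\times[-1,1]$, and let $L_0=\partial A$, the $0$-framed $2$-parallel of $J$. Choose a properly embedded arc $\gamma\subset M$ joining the two components $c_1,c_2$ of $\partial A$; which arc is decided later.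

**Step B1. We build the family $\mathcal K_m$ and check $C(\mathcal K_m)\le2$.** Attach to $A$ a band $b\subset N(\gamma)$ with core $\gamma$. The surface $A\cup b$ has $\chi=-1$ and connected boundary, because the band joins two different components of $\partial A$. One more half twist in $b$ toggles orientability; choose the parity so that the surface is non-orientable. It is then a once-punctured Klein bottle.

Traverse the boundary: along $c_1$, across one edge of $b$, along $c_2$, and back across the other edge. So the two edges of $b$ are antiparallel, and the two crossings of a full twist in $b$ have equal sign, depending only on the handedness of the twist. Let $S_m$ be obtained by adding $m$ full twists to $b$, of the handedness that makes these crossings positive, and let $\mathcal K_m=\partial S_m$ $(m\in\mathbb Z)$. Since $C(S_m)=2-(-1)-1=2$, we have $C(\mathcal K_m)\le2$.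

**Step B2. We show that $T_{\mathcal K_m}$ for large $m$ is controlled by $V(L_0)$ alone.** Changing one crossing of a full twist turns $\mathcal K_m$ into $\mathcal K_{m-1}$. The oriented smoothing there cuts the band, since its edges are antiparallel; the two remaining stubs untwist, leaving $L_0$ with some orientation. The skein relation $t^{-1}V(\mathcal K_m)-tV(\mathcal K_{m-1})=(t^{1/2}-t^{-1/2})V(L_0)$ reads
$$V(\mathcal K_m)=t^2V(\mathcal K_{m-1})+t^{1/2}(t-1)V(L_0),$$
and by induction, for $m\ge1$,
$$V(\mathcal K_m)=t^{2m}V(\mathcal K_0)+t^{1/2}(t-1)V(L_0)\,(1+t^2+\dots+t^{2m-2}).$$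
Write $V(L_0)=t^u(\alpha'+\beta't+\cdots)$ with $\alpha'\ne0$. For $m$ large, with $k$ and $\gamma$ fixed, the first summand does not reach the two lowest powers of the second, which begins $t^{u+1/2}\bigl(-\alpha'+(\alpha'-\beta')t+\cdots\bigr)$. Hence
$$T_{\mathcal K_m}\ge|\beta'-\alpha'|\qquad\text{for all large } m. \tag{7}$$

**Step B3. We compute the two lowest coefficients of $V(L_0)$.** In this step use the unnormalized bracket, $\langle\emptyset\rangle=1$, and put $q=A^4=t^{-1}$. The standard diagram of $4_1$ has writhe $0$, hence so does the connected-sum diagram $D$ of $J$, and the blackboard $2$-parallel $D^2$ is a diagram of $L_0$. Up to sign and a power of $t$, $V(L_0)$ is $\langle D^2\rangle/\delta$. The orientation of $L_0$ affects only the writhe factor, so it does not matter.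

In the Temperley–Lieb algebra on two strands, spanned by the unit $1$ and the cap–cup $e$ with $e^2=\delta e$, put $f=1-e/\delta$. Then $f^2=f$ and $fe=ef=0$, so $fXf$ is a scalar multiple of $f$ for every $X$. Cut $D$ open at a point and double it: this gives a two-strand tangle $X_D$, and $fX_Df=j_D\,f$. Let us compute the closure of $X_Df$ in two ways. First, since $f^2=f$, it is $j_D$ times the closure of $f$, which is $\delta^2-\frac1\delta\cdot\delta=\delta^2-1=q+1+q^{-1}$. Second, it equals $\langle D^2\rangle-\frac1\delta\langle\text{closure of }X_De\rangle$. In the closure of $X_De$ the doubled strand turns back and retracts along $D$ by Reidemeister moves II and III, leaving one circle, with bracket $\delta$. So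
$$\langle D^2\rangle=(q+1+q^{-1})\,j_D+1.$$
For a connected sum the cut-open diagrams are stacked, so $j_{D\#D'}=j_Dj_{D'}$. Therefore
$$\langle D^2\rangle=(q+1+q^{-1})\,j(q)^k+1,\qquad j=j_{4_1}.$$
Here $j$ is the $3$-dimensional colored Jones polynomial of $4_1$, normalized to $1$ on the unknot; no framing factor appears because the writhe is $0$. By the formula of Habiro and Le (proof in G. Masbaum, Algebr. Geom. Topol. 3 (2003) 537–556),
$$J_N(4_1)=\sum_{i\ge0}\prod_{l=1}^{i}\bigl(q^{\frac{N+l}2}-q^{-\frac{N+l}2}\bigr)\bigl(q^{\frac{N-l}2}-q^{-\frac{N-l}2}\bigr).$$
As a check, $N=2$ gives $1+q^2-q-q^{-1}+q^{-2}$, the polynomial of Example 2. Since $4_1$ is amphichiral, the convention $q^{\pm1}$ is irrelevant. For $N=3$ the factor for $l=1$ is $q^3-q-q^{-1}+q^{-3}$, that for $l=2$ is $q^3-q^2-q^{-2}+q^{-3}$, and that for $l=3$ vanishes. So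
$$j(q)=1+(q^3-q-q^{-1}+q^{-3})(1+q^3-q^2-q^{-2}+q^{-3})=q^6-q^5-q^4+\cdots$$
in descending powers. Hence
$$\langle D^2\rangle=q^{6k+1}\bigl(1+q^{-1}+\cdots\bigr)\bigl(1-kq^{-1}+\cdots\bigr)+1=q^{6k+1}\bigl(1+(1-k)q^{-1}+O(q^{-2})\bigr);$$
the summand $+1$ does not interfere, because $6k+1\ge7$. Divide by $\delta=-A^2(1+q^{-1})$ and put $q^{-1}=t$:
$$V(L_0)=\pm t^u\bigl(1-kt+O(t^2)\bigr).$$
So $|\beta'-\alpha'|=k+1$, and by (7), $T_{\mathcal K_m}\ge k+1$ for all large $m$, *whatever the arc $\gamma$ is*.

## The torus around a short band

It is tempting to take $\gamma$ as simple as possible: half a meridian of $N(J)$ from $c_1$ to $c_2$, pushed slightly into $M$. By Steps B1–B3 we get $C\le2$ and $T\ge k+1$. What fails is hyperbolicity, and here is the exact place. The whole surface $S_m$ lies in a slightly larger solid torus $N'\supset N(J)$. The curves $c_1,c_2$, oriented as parts of $\mathcal K_m$, are parallel along $A$: if they were antiparallel, an orientation of $A$ would induce them as boundary orientation, and as the edges of $b$ are antiparallel too, an orientation of $b$ would fit, making $S_m$ orientable. The two edges of $b$ contribute nothing to the class in $H_1(N')$.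 So $\mathcal K_m$ has winding number $\pm2$ in $N'$, whose core $J$ is knotted, and by Lemma 1 the torus $\partial N'$ is essential.

Since the computation of $T$ does not see $\gamma$, we are free to choose $\gamma$ so badly entangled with $M$ that no such torus survives.

**Definition.** A compact orientable 3-manifold $Y$ is *excellent* in the sense needed here if it is irreducible and $\partial$-irreducible (that is, $\partial Y$ is incompressible in $Y$) and every properly embedded incompressible torus or annulus in $Y$ is parallel into $\partial Y$. An arc is excellent if its exterior is.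

The half-meridian arc is not excellent. It cobounds a disk with an arc of $\partial M$, and the part of this disk outside $N(\gamma)$ has boundary running once along $N(\gamma)$. That boundary is non-separating in the genus-two boundary of the exterior, so the disk is a compressing disk.

**Fact 5 (R. Myers, *Excellent 1-manifolds in compact 3-manifolds*, Topology Appl. 49 (1993) 115–127).** In a compact connected orientable 3-manifold whose boundary contains no 2-spheres, every properly embedded arc is homotopic rel endpoints to one whose exterior is excellent.

From now on $\gamma\subset M$ is an excellent arc joining $c_1$ to $c_2$, and $Y=M\setminus\mathrm{int}\,N(\gamma)$. Its boundary is connected of genus $2$. Put $H=N(J)\cup N(\gamma)$, so $S^3=H\cup Y$. For every $m$ the handlebody $H$ is a regular neighborhood of $S_m$, that is, an $I$-bundle over $S_m$, with $\partial S_m\subset\partial H$.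

## Gluing the $I$-bundle over $S_m$ to an excellent exterior

Fix $m$ and write $S=S_m$, $K=\mathcal K_m$. Let $\mathcal A$ be an annular neighborhood of $K$ in $\partial H=\partial Y$ and $F=\partial H\setminus\mathrm{int}\,\mathcal A$. Then
$$E=E(K)=Y\cup_FH,$$
and $\partial E$ is the union of two copies $\mathcal A_Y,\mathcal A_H$ of $\mathcal A$. The projection $F\to S$ is the orientation double cover of $S$. It is connected, and the boundary curve of $S$ lifts to two curves, so $F$ is a torus with two holes, $\chi(F)=-2$, and $[\pi_1(H):\pi_1(F)]=2$.

**Step B4. $F$ is $\pi_1$-injective on both sides, so $K$ is non-trivial.** In $H$ this holds because $F\to S$ is a covering and $S$ is a deformation retract of $H$. For $Y$: as $F$ is connected, $K$ does not separate $\partial Y$ and is therefore essential there. The complement of $F$ in $\partial Y$ is an annulus with essential core, so $\pi_1(F)\to\pi_1(\partial Y)$ is injective, and $\partial Y$ is incompressible in $Y$. By Seifert–van Kampen,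
$$\pi_1(E)=\pi_1(Y)*_{\pi_1(F)}\pi_1(H),$$
and it contains the non-abelian free group $\pi_1(F)$. So $\pi_1(E)\ne\mathbb Z$.

**Step B5. $K$ is not a torus knot, because $\pi_1(E)$ has trivial center.** The amalgam is proper on both sides: $\pi_1(F)$ has index $2$ in $\pi_1(H)$, and $\pi_1(Y)$ contains the fundamental group of the genus-two surface $\partial Y$, so it is not free and differs from $\pi_1(F)$.

The center of an amalgam $G=X_1*_BX_2$ with $B\ne X_1,X_2$ lies in $B$ (Magnus–Karrass–Solitar, Cor. 4.5). The proof is short. Let $z\notin B$ have reduced form $g_1\cdots g_r$, letters alternately in $X_1\setminus B$ and $X_2\setminus B$. If $r$ is odd, $g_1,g_r$ lie in the same factor; take $y$ in the other factor, outside $B$. Then $zy$ and $yz$ are reduced of length $r+1$ and begin in different factors, so $zy\ne yz$. If $r$ is even, take $y$ outside $B$ in the factor of $g_1$. Then $zy$ has length $r+1$ and $yz$ has length at most $r$, so again $zy\ne yz$.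

Hence a central element of $\pi_1(E)$ lies in $\pi_1(F)$ and is central in this non-abelian free group, so it is trivial. Torus knot groups have infinite center.

**Step B6. $[K]$ is non-trivial and not a proper power in $\pi_1(H)$.** $\pi_1(H)=\pi_1(S)$ is free on two elements $y,z$ such that $K$, the boundary of a punctured Klein bottle, is represented by the cyclically reduced word $y^2z^2$; it is non-trivial. Suppose $y^2z^2=g^l$ with $l\ge2$. Write $g=ug_0u^{-1}$ reduced with $g_0$ cyclically reduced. Then $ug_0^lu^{-1}$ is reduced, and since $y^2z^2$ is cyclically reduced, $u=1$. So $g$ is the initial segment of $y^2z^2$ of length $4/l$, namely $y^2$ or $y$, and $g^l=y^4\ne y^2z^2$, a contradiction.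

**Step B7. We put an incompressible torus in minimal position.** Let $\Theta\subset\mathrm{int}\,E$ be an incompressible torus, isotoped to be transverse to $F$ with $|\Theta\cap F|$ minimal. We want to show that $\Theta$ is parallel to $\partial E$.

First, $\Theta\cap F\ne\emptyset$. Otherwise $\Theta\subset H$, impossible since $\pi_1(H)$ is free, or $\Theta\subset Y$, where $\Theta$ would be parallel to the genus-two surface $\partial Y$, also impossible.

Next, all curves of $\Theta\cap F$ are essential in $F$. If not, an innermost one bounds a disk $\Delta\subset F$ with $\Delta\cap\Theta=\partial\Delta$. By incompressibility $\partial\Delta$ bounds a disk $\Delta'\subset\Theta$. The sphere $\Delta\cup\Delta'$ bounds a ball in the irreducible manifold $E$. The rest of $\Theta$ is not in this ball, as $\pi_1(\Theta)$ injects into $\pi_1(E)$. Moving $\Delta'$ across the ball and past $\Delta$ reduces $|\Theta\cap F|$. All curves are also essential in $\Theta$: otherwise an innermost disk of $\Theta$ would be a disk in $Y$ or $H$ whose boundary is an essential curve of $F$, contradicting Step B4.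

So the curves cut $\Theta$ into annuli, lying alternately in $Y$ and in $H$. They are incompressible, because their cores are non-trivial in $\pi_1(E)$.

Finally, none of these annuli is parallel into $F$. Suppose the annulus $G_0$ were parallel, on its side, to $G_0'\subset F$ through a product region. Let $F'$ be $F$ with a neighborhood of $G_0'$ replaced by a copy of $G_0$ pushed slightly out of the region. Then $F'$ is isotopic to $F$, and $\Theta\cap F'=\Theta\cap(F\setminus G_0')$ has fewer curves, against minimality.

**Step B8. Annuli in $Y$ straddle $\mathcal A$.** Let $B$ be an annulus of $\Theta\cap Y$. As $Y$ is excellent, $B$ is parallel to an annulus $B'\subset\partial Y$. By Step B7, $B'\not\subset F$. Since $\partial B'\subset\mathrm{int}\,F$ misses the connected set $\mathcal A$, we get $\mathcal A\subset B'$. As $K$ is essential in $\partial Y$, it is a core of $B'$. So the two curves of $\partial B$ are parallel in $F$ to the two different components of $\partial F$, one on each side $\pm$ of $\mathcal A$. Every curve of $\Theta\cap F$ bounds an annulus of $\Theta\cap Y$; consequently *every* curve of $\Theta\cap F$ is parallel in $F$ to a component of $\partial F$.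

**Step B9. Annuli in $H$ straddle $\mathcal A$ as well.** Let $G$ be an annulus of $\Theta\cap H$. By Step B8 the curves $\partial G$ cobound an annulus $R\subset\partial H$, which lies in $F$ if they are on the same side of $\mathcal A$ and contains $\mathcal A$ if they are on opposite sides. In both cases the core of $R$ is isotopic to $K$ in $\partial H$. Push the torus $G\cup R$ into $\mathrm{int}\,H$. It is compressible, as $\pi_1(H)$ is free. Since $H$ is irreducible, it lies in a ball or bounds a solid torus in $H$. A ball is impossible because the core of $R$ represents a conjugate of $[K]^{\pm1}\ne1$. The solid torus is the side away from $\partial H$. Adding the collar between $R$ and its pushed-in copy, we get a solid torus $W\subset H$ with $\partial W=G\cup R$ and $W\cap\partial H=R$. If the core of $R$ is the $l$-th power of a generator of $\pi_1(W)$, then a conjugate of $[K]^{\pm1}$ is an $l$-th power in $\pi_1(H)$, so $|l|=1$ by Step B6. Hence $R$ runs once around $W$, so $W\cong R\times I$ and $G$ is parallel to $R$ through $W$. By Step B7, $R\not\subset F$, so $R\supset\mathcal A$.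

**Step B10. $\Theta$ is boundary-parallel.** Each curve of $\Theta\cap F$ bounds exactly one annulus in $Y$, and this annulus joins the two sides of $\mathcal A$. So there are equally many curves on both sides. Number them by distance from $\mathcal A$: $c^\pm_1,\dots,c^\pm_r$. An annulus of $\Theta\cap Y$ from $c_i^+$ to $c_j^-$ cuts off a product region meeting $\partial Y$ exactly in the annulus between these curves that contains $\mathcal A$. If another annulus of $\Theta \cap Y$ joins $c_{i'}^+$ to $c_{j'}^-$ with $i'>i$, then its end $c_{i'}^+$ is outside that region. Being connected and disjoint from the first annulus, it is entirely outside, so $j'>j$. Hence the pairing is order-preserving, and annuli in $Y$ join $c_i^+$ to $c_i^-$. The same argument with the regions $W$ applies in $H$. So the annuli ending on $c_1^\pm$ already close up to a torus. As $\Theta$ is connected, $r=1$ and $\Theta=B\cup G$.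

The annuli $B'$ and $R$ are the same annulus of $\partial H$, the one between $c_1^+$ and $c_1^-$ containing $\mathcal A$. The two product regions are each $S^1\times(\text{disk})$, the boundary of the disk consisting of an arc for $B$ (respectively $G$) and an arc for $B'=R$. In $E$ they are glued along the two collars of $\mathcal A$ in $F$, with the same $S^1$ factor. Two disks glued along two disjoint boundary arcs form an annulus or a Möbius band. Here the boundary has two circles, one made of the arcs of $B$ and $G$, the other of the arcs of $\mathcal A_Y$ and $\mathcal A_H$, so it is an annulus. The union of the regions is $S^1\times(\text{annulus})=T^2\times I$, lying between $\Theta$ and $\partial E$. So $\Theta$ is parallel to $\partial E$.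

Thus $E$ has no essential torus. With Steps B4 and B5 and Fact 1, $\mathcal K_m$ is hyperbolic for every $m$. By Lemma 2, $C(\mathcal K_m)\ge2$, and by Step B1, $C(\mathcal K_m)=2$. By Steps B2 and B3, $T_{\mathcal K_m}\ge k+1$ for all large $m$. This proves Theorem B. $\blacksquare$
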